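# Rotation sets of $fg^n$: linear growth for controlled conjugates, collapse under a time reversal

## 1. Commuting maps: $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})$ follows $\mathrm{Rot}(\tilde g)$ with error $C/n$

Compose a torus homeomorphism $f$ with a very high power of another one, $g$. Long orbits of $fg^n$ travel in the plane; do they travel like orbits of $g^n$, up to an error that is negligible after dividing by $n$? If $f=g$ this is clear, since $fg^n=g^{n+1}$. It is nearly as clear if $f$ and $g$ commute, and we begin there. First we fix the vocabulary.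

Let $T^2=\mathbb R^2/\mathbb Z^2$ and let $\mathrm{Homeo}_0(T^2)$ be the group of homeomorphisms of $T^2$ isotopic to the identity. Such an $f$ has lifts $\tilde f:\mathbb R^2\to\mathbb R^2$; each lift commutes with all integer translations, and two lifts differ by an integer translation. Write $T_v(z)=z+v$, let $|\cdot|$ be the Euclidean norm, and for a lift $\tilde w$ put
$$\|\tilde w\|=\sup_{z\in\mathbb R^2}|\tilde w(z)-z| .$$
This is finite, because $z\mapsto\tilde w(z)-z$ is continuous and $\mathbb Z^2$-periodic. Substituting $z=\tilde w^{-1}(z')$ gives $\|\tilde w^{-1}\|=\|\tilde w\|$, and the triangle inequality $|\tilde v\tilde w(z)-z|\le|\tilde v(\tilde w(z))-\tilde w(z)|+|\tilde w(z)-z|$ gives $\|\tilde v\tilde w\|\le\|\tilde v\|+\|\tilde w\|$.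

**Definition (rotation set).** $\mathrm{Rot}(\tilde f)$ is the set of all limits of sequences $\frac1{n_k}\big(\tilde f^{\,n_k}(x_k)-x_k\big)$ with $n_k\to\infty$ and $x_k\in\mathbb R^2$.

It is non-empty, since the quotients are bounded by $\|\tilde f\|$. It is a compact convex subset of the plane; this is a theorem of Misiurewicz and Ziemian, and we use it freely.

**Example (a shear).** Let $\tilde h_1(x,y)=(x+\cos 2\pi y,\,y)$. Then $\tilde h_1^{\,n}(x,y)-(x,y)=(n\cos2\pi y,0)$, so $\mathrm{Rot}(\tilde h_1)=[-1,1]\times\{0\}$.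

**Example (non-empty interior).** Let also $\tilde k_1(x,y)=(x,\,y+\cos2\pi x)$ and $\tilde g_1=\tilde h_1\tilde k_1\tilde h_1$. If $x,y\in\{0,\frac12\}$, all the cosines met along the way are those of $x$ and $y$ themselves, because the coordinates only change by integers. So $\tilde g_1(x,y)=(x+2\cos2\pi y,\ y+\cos2\pi x)$, an integer translate of $(x,y)$. The four points give the four vectors $(\pm2,\pm1)\in\mathrm{Rot}(\tilde g_1)$, hence $\mathrm{Rot}(\tilde g_1)\supseteq[-2,2]\times[-1,1]$ by convexity. Conversely, one application of $\tilde g_1$ moves the first coordinate by at most $2$ and the second by at most $1$. So $\mathrm{Rot}(\tilde g_1)=[-2,2]\times[-1,1]$.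

We need four elementary facts. Here $F,G,W$ are lifts of elements of $\mathrm{Homeo}_0(T^2)$.

$$\mathrm{Rot}(T_vF)=\mathrm{Rot}(F)+v\quad(v\in\mathbb Z^2). \tag{1}$$
Indeed $T_v$ commutes with $F$, so $(T_vF)^k(x)-x=F^k(x)-x+kv$. In particular $\mathrm{Rot}(f)$ is well defined modulo integer translations.

$$\mathrm{Rot}(F^n)=n\,\mathrm{Rot}(F)\quad(n\in\mathbb Z). \tag{2}$$
For $n=0$ both sides are $\{0\}$. For $n=-1$, put $y=F^k(x)$; then $F^{-k}(y)-y=-(F^k(x)-x)$. For $n\ge1$, a quotient $\frac1k(F^{nk}(x)-x)$ is $n$ times the quotient $\frac1{nk}(F^{nk}(x)-x)$, which gives $\subseteq$. For $\supseteq$, write a time $N$ as $nk+r$ with $0\le r<n$; then $|F^N(x)-F^{nk}(x)|\le n\|F\|$, so as $N\to\infty$ the quotients $\frac1N(F^N(x)-x)$ and $\frac1{nk}(F^{nk}(x)-x)$ have the same limits. The case $n\le-1$ combines the two.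

$$\mathrm{Rot}(WFW^{-1})=\mathrm{Rot}(F). \tag{3}$$
With $y=W^{-1}(x)$, the vectors $WF^kW^{-1}(x)-x$ and $F^k(y)-y$ differ by at most $2\|W\|$, which disappears after division by $k\to\infty$.

$$\text{If }|F^k(x)-G^k(x)|\le kC\text{ for all }k\ge1,\ x\in\mathbb R^2,\text{ then } d_H\big(\mathrm{Rot}(F),\mathrm{Rot}(G)\big)\le C. \tag{4}$$
Here $d_H$ is the Hausdorff distance: $d_H(A,A')\le C$, for compact $A,A'$, means that each point of either set is within $C$ of the other set. To see (4), let $v\in\mathrm{Rot}(F)$ be the limit of $\frac1{k_j}(F^{k_j}(x_j)-x_j)$. The quotients $\frac1{k_j}(G^{k_j}(x_j)-x_j)$ are bounded; on a subsequence they converge to some $w\in\mathrm{Rot}(G)$, and $|v-w|\le C$. The argument is symmetric in $F$ and $G$.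

**Proposition 1 (commuting case).** If $\tilde f\tilde g=\tilde g\tilde f$, then $d_H\big(\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n}),\mathrm{Rot}(\tilde g)\big)\le\frac1n\|\tilde f\|$ for all $n\ge1$.

**Proof.** Let $F=\tilde f\tilde g^{\,n}$. By commutation $F^k=\tilde f^{\,k}\tilde g^{\,kn}$, so $|F^k(x)-(\tilde g^{\,n})^k(x)|\le\|\tilde f^{\,k}\|\le k\|\tilde f\|$. Apply (4) with $G=\tilde g^{\,n}$, then (2), and divide by $n$. $\square$

For instance $f=g=g_1$ satisfies this, with both rotation sets of non-empty interior. What changes when $f$ and $g$ do not commute? This is the question asked by Sebastian Hensel and Frédéric Le Roux in "Rotation sets and axes in the fine curve graph for torus homeomorphisms", arXiv:2509.26156 (2025):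

> Let $f,g\in\mathrm{Homeo}_0(T^2)$ and assume their rotation sets have non-empty interior. Do we always have $\lim\frac1n\mathrm{Rot}(fg^n)=\mathrm{Rot}(g)$?

The limit is in the Hausdorff distance, and the equality means $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})\to\mathrm{Rot}(\tilde g)$ for fixed lifts. The choice of lifts is harmless. By (1), replacing $\tilde f$ by $T_v\tilde f$ shifts $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})$ by $v/n\to0$, and replacing $\tilde g$ by $T_w\tilde g$ shifts both sides by $w$. One half of the equality is known for all lifts of all $f,g$: for every $\varepsilon>0$ and all large $n$, the set $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})$ lies in the $\varepsilon$-neighborhood of $\mathrm{Rot}(\tilde g)$. (We shall not need this.) So the only thing that can go wrong is that the left side is too small. It can be as small as possible.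

**Theorem 2.** There are $C^\infty$ diffeomorphisms $f,g\in\mathrm{Homeo}_0(T^2)$ with lifts $\tilde f,\tilde g$ such that
$$\mathrm{Rot}(\tilde f)\supseteq[0,1]^2,\qquad\mathrm{Rot}(\tilde g)\supseteq[-2,2]\times[-1,1],\qquad\mathrm{Rot}(\tilde f\tilde g^{\,n})=\{(\tfrac12,\tfrac12)\}\ \text{ for every }n\ge1 .$$
Hence $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})\to\{0\}\neq\mathrm{Rot}(\tilde g)$.

So the answer is no. By the remark on lifts, equality then fails for all choices of lifts: with $T_w\tilde g$ in place of $\tilde g$ the limit is $\{w\}$ and the rotation set is $\mathrm{Rot}(\tilde g)+w$.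

## 2. Bounded conjugates suffice

We first see how far the proof of Proposition 1 reaches. Without commutation we can still push all powers of $\tilde g$ to the right, at the price of conjugating $\tilde f$. With $F=\tilde f\tilde g^{\,n}$,
$$F^k=\tilde f\cdot\big(\tilde g^{\,n}\tilde f\tilde g^{-n}\big)\cdot\big(\tilde g^{\,2n}\tilde f\tilde g^{-2n}\big)\cdots\big(\tilde g^{\,(k-1)n}\tilde f\tilde g^{-(k-1)n}\big)\cdot\tilde g^{\,kn}. \tag{5}$$
This is clear for $k=1$. If it holds for $k$, multiply on the right by $\tilde f\tilde g^{\,n}$ and write $\tilde g^{\,kn}\tilde f\tilde g^{\,n}=(\tilde g^{\,kn}\tilde f\tilde g^{-kn})\,\tilde g^{\,(k+1)n}$. So what we need is a uniform bound on the displacement of the conjugates.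

**Definition.** For $g\in\mathrm{Homeo}_0(T^2)$ let
$$H^{\pm}(g)=\Big\{u\in\mathrm{Homeo}_0(T^2):\ C^\pm(\tilde u):=\sup_{n\ge0}\|\tilde g^{\,\pm n}\,\tilde u\,\tilde g^{\,\mp n}\|<\infty\Big\}.$$

Changing $\tilde g$ by an integer translation does not change the conjugates, and changing $\tilde u$ to $T_v\tilde u$ changes each norm by at most $|v|$. So membership does not depend on the lifts, and $C^\pm(\tilde u)$ does not depend on the lift of $g$. Both sets are subgroups: a conjugate of $\tilde u\tilde v$ is the product of the conjugates, a conjugate of $\tilde u^{-1}$ is the inverse of the conjugate, and norms behave as in Section 1. Also $C^\pm(\tilde u^{-1})=C^\pm(\tilde u)$.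

**Example.** If $\tilde u$ commutes with $\tilde g$, then $u\in H^+(g)\cap H^-(g)$ and $C^\pm(\tilde u)=\|\tilde u\|$. On the other hand $k_1\notin H^+(h_1)$. To see this, follow the point $(\frac16,0)$ under $\tilde h_1^{N}\tilde k_1\tilde h_1^{-N}$, where $N\ge1$. Since $\cos 0=1$ and $\cos\frac{2\pi}6=\frac12$,
$$(\tfrac16,0)\ \xrightarrow{\ \tilde h_1^{-N}\ }\ (\tfrac16-N,0)\ \xrightarrow{\ \tilde k_1\ }\ (\tfrac16-N,\tfrac12)\ \xrightarrow{\ \tilde h_1^{N}\ }\ (\tfrac16-2N,\tfrac12),$$
the last because $\cos\pi=-1$. So $\|\tilde h_1^N\tilde k_1\tilde h_1^{-N}\|\ge2N$. Replacing $N$ by $-N$, the same point goes to $(\frac16+2N,\frac12)$, so $k_1\notin H^-(h_1)$ either.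

**Theorem 3(a).** Let $g\in\mathrm{Homeo}_0(T^2)$ with lift $\tilde g$. If $f\in H^+(g)\cup H^-(g)$ (for instance if $\tilde f$ and $\tilde g$ commute), then for all $n\ge1$
$$d_H\big(\tfrac1n\mathrm{Rot}(\tilde f\tilde g^{\,n}),\,\mathrm{Rot}(\tilde g)\big)\le\frac Cn,$$
with $C=C^+(\tilde f)$ or $C=C^-(\tilde f)$ respectively. In particular the limit equality holds.

**Proof, case $f\in H^+(g)$.** This case is the comparison (5). By (5), $F^k\tilde g^{-kn}$ is a product of $k$ maps, each of norm at most $C=C^+(\tilde f)$. So its norm is at most $kC$, that is, $|F^k(x)-(\tilde g^{\,n})^k(x)|\le kC$ for all $x$ and $k$. Now (4) gives $d_H(\mathrm{Rot}(F),\mathrm{Rot}(\tilde g^{\,n}))\le C$. By (2), $\mathrm{Rot}(\tilde g^{\,n})=n\mathrm{Rot}(\tilde g)$; divide by $n$.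

**Proof, case $f\in H^-(g)$.** We reduce to the first case by passing to inverses. From the definition, $H^-(g)=H^+(g^{-1})$ with the same constants, and this group contains $f^{-1}$ with the constant $C=C^-(\tilde f)$. So the first case, applied to $(\tilde f^{-1},\tilde g^{-1})$, says
$$d_H\big(\tfrac1n\mathrm{Rot}(\tilde f^{-1}\tilde g^{-n}),\,\mathrm{Rot}(\tilde g^{-1})\big)\le\tfrac Cn .$$
For $F=\tilde f\tilde g^{\,n}$ we have $F^{-1}=\tilde g^{-n}\tilde f^{-1}$, and $\tilde f^{-1}F^{-1}\tilde f=\tilde f^{-1}\tilde g^{-n}$. By (3) and (2), $\mathrm{Rot}(\tilde f^{-1}\tilde g^{-n})=\mathrm{Rot}(F^{-1})=-\mathrm{Rot}(F)$, and $\mathrm{Rot}(\tilde g^{-1})=-\mathrm{Rot}(\tilde g)$. Changing all signs gives the claim. $\square$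

This is as far as the comparison goes. If the norms of the conjugates grow linearly, as for $k_1$ and $h_1$, then the $i$-th factor in (5) is only bounded by a constant times $in$, and the total error by a constant times $k^2n$; after division by $k$ nothing survives. This does not show that the limit fails for such pairs. It tells us where to look for a failure: $f$ should be badly displaced by conjugation with powers of $g$.

## 3. A translation that reverses time

The extreme way for $f$ to fight $g$ is to conjugate $g$ to its inverse. Let $e=(\frac12,\frac12)$ and $\tilde\tau=T_e$. It lifts a translation $\tau$ of $T^2$ of order $2$, and $\tilde\tau^2=T_{(1,1)}$ commutes with every lift of an element of $\mathrm{Homeo}_0(T^2)$.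

Look again at $\tilde h_1$. Since $\cos2\pi(y-\frac12)=-\cos2\pi y$,
$$\tilde\tau\tilde h_1\tilde\tau^{-1}(x,y)=\big(x+\cos2\pi(y-\tfrac12),\,y\big)=\tilde h_1^{-1}(x,y),$$
and likewise $\tilde\tau\tilde k_1\tilde\tau^{-1}=\tilde k_1^{-1}$. The word $\tilde h_1\tilde k_1\tilde h_1$ reads the same in both directions, so
$$\tilde\tau\tilde g_1\tilde\tau^{-1}=\tilde h_1^{-1}\tilde k_1^{-1}\tilde h_1^{-1}=\tilde g_1^{-1}.$$
Since $\tilde\tau^2$ is an integer translation, also $\tilde\tau^{-1}\tilde g_1\tilde\tau=\tilde g_1^{-1}$.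

Now take $f=\tau$. Then
$$(\tilde\tau\tilde g_1^{\,n})^2=\tilde\tau^2\,(\tilde\tau^{-1}\tilde g_1^{\,n}\tilde\tau)\,\tilde g_1^{\,n}=T_{(1,1)}\,\tilde g_1^{-n}\tilde g_1^{\,n}=T_{(1,1)} .$$
By (2), $\mathrm{Rot}(\tilde\tau\tilde g_1^{\,n})=\{e\}$ for every $n$: every second step undoes the previous one, and the rectangle $\mathrm{Rot}(\tilde g_1)=[-2,2]\times[-1,1]$ leaves no trace. This does not answer the question, because $\mathrm{Rot}(\tilde\tau)=\{e\}$ has empty interior. We must enrich $f$ without spoiling the cancellation. Let us try $f=\tau u$ and see which $u$ are allowed.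

**Theorem 3(b).** Let $g\in\mathrm{Homeo}_0(T^2)$ with lift $\tilde g$. Suppose $\tau\in\mathrm{Homeo}_0(T^2)$ satisfies $\tau g\tau^{-1}=g^{-1}$, and write $\tilde\tau^{-1}\tilde g\tilde\tau=T_m\tilde g^{-1}$ with $m\in\mathbb Z^2$. Then $\mathrm{Rot}(\tilde g)$ is symmetric about $m/2$, and for every $f=\tau u$ with $u\in H^-(g)$, $\mathrm{Rot}(\tilde f\tilde g^{\,n})$ lies within a distance independent of $n$ of $\frac n2m$. Thus $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})\to\{m/2\}$, and the equality of the question fails for all such $f$ as soon as $\mathrm{Rot}(\tilde g)$ is not a single point.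

In this statement $\tau$ is any element of $\mathrm{Homeo}_0(T^2)$ with the stated property, not only our translation.

**Proof, step 1: $m$ exists, and the symmetry.** From $\tau g\tau^{-1}=g^{-1}$ we get $g=\tau^{-1}g^{-1}\tau$, and taking inverses, $\tau^{-1}g\tau=g^{-1}$. So $\tilde\tau^{-1}\tilde g\tilde\tau$ is a lift of $g^{-1}$, hence equals $T_m\tilde g^{-1}$ for some $m\in\mathbb Z^2$. By (3), (1) and (2), $\mathrm{Rot}(\tilde g)=\mathrm{Rot}(T_m\tilde g^{-1})=m-\mathrm{Rot}(\tilde g)$, which is symmetry about $m/2$.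

**Proof, step 2: the square of $\tilde f\tilde g^{\,n}$.** We compute it so that the powers of $\tilde g$ cancel around $\tilde u$. Take $\tilde f=\tilde\tau\tilde u$ and $F_n=\tilde\tau\tilde u\tilde g^{\,n}$. Since $\tilde\tau^{-1}\tilde g^{\,n}\tilde\tau=(T_m\tilde g^{-1})^n=T_{nm}\tilde g^{-n}$,
$$F_n^2=\tilde\tau\tilde u\,\tilde g^{\,n}\,\tilde\tau\,\tilde u\tilde g^{\,n}=\tilde\tau\tilde u\tilde\tau\,(\tilde\tau^{-1}\tilde g^{\,n}\tilde\tau)\,\tilde u\tilde g^{\,n}=T_{nm}\;\tilde\tau\tilde u\tilde\tau\;\big(\tilde g^{-n}\tilde u\tilde g^{\,n}\big). \tag{6}$$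

**Proof, step 3: the bound.** Put $w_n=T_{-nm}F_n^2$. By (6), $\|w_n\|\le K:=2\|\tilde\tau\|+\|\tilde u\|+C^-(\tilde u)$, which does not depend on $n$. Since $T_{nm}$ commutes with $w_n$, $F_n^{2j}=T_{jnm}w_n^{\,j}$ and $|F_n^{2j}(z)-T_{nm}^{\,j}(z)|\le jK$. By (4) and $\mathrm{Rot}(T_{nm})=\{nm\}$, the set $\mathrm{Rot}(F_n^2)$ lies in the closed ball of radius $K$ about $nm$. By (2), $\mathrm{Rot}(F_n)=\frac12\mathrm{Rot}(F_n^2)$ lies in the closed ball of radius $K/2$ about $\frac n2m$. Another lift of $f$ shifts this by a fixed integer vector. Dividing by $n$ gives the limit $\{m/2\}$, which differs from $\mathrm{Rot}(\tilde g)$ unless $\mathrm{Rot}(\tilde g)$ is a single point. $\square$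

So we are left with a construction: find $g$ reversed by $\tau$ and $u\in H^-(g)$ such that both $\mathrm{Rot}(\tilde\tau\tilde u)$ and $\mathrm{Rot}(\tilde g)$ have non-empty interior.

## 4. Half-turns on discs, and why $g$ cannot fix the disc

Go back to $\tilde\tau=T_e$. A simple way to make $\mathrm{Rot}(\tilde\tau\tilde u)$ large is to let $\tilde u$ be the half-turn $z\mapsto-z$ on a disc $\{|z|\le r\}$. There $\tilde\tau\tilde u(z)=e-z$, and the points with $e-z\in z+\mathbb Z^2$ are those with $2z\in e+\mathbb Z^2$. The ones closest to $0$ are $(\pm\frac14,\pm\frac14)$, at distance $\frac{\sqrt2}4$. If $r\ge\frac{\sqrt2}4$, all four are available, and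
$$\begin{aligned}
\tilde\tau\tilde u(\tfrac14,\tfrac14)&=(\tfrac14,\tfrac14), & \tilde\tau\tilde u(-\tfrac14,\tfrac14)&=(\tfrac34,\tfrac14)=(-\tfrac14,\tfrac14)+(1,0),\\
\tilde\tau\tilde u(\tfrac14,-\tfrac14)&=(\tfrac14,\tfrac34)=(\tfrac14,-\tfrac14)+(0,1), & \tilde\tau\tilde u(-\tfrac14,-\tfrac14)&=(\tfrac34,\tfrac34)=(-\tfrac14,-\tfrac14)+(1,1).
\end{aligned}\tag{7}$$
So $(0,0),(1,0),(0,1),(1,1)\in\mathrm{Rot}(\tilde\tau\tilde u)$, and by convexity $\mathrm{Rot}(\tilde\tau\tilde u)\supseteq[0,1]^2$.

Let $D$ be a disc about $0$ whose integer translates carry the support of such a $\tilde u$. The obvious way to get $u\in H^-(g)$ is to let $\tilde g$ be the identity on $D$, for then $\tilde g^{-n}\tilde u\tilde g^{\,n}=\tilde u$. This cannot work. Suppose $\tilde g=\mathrm{id}$ on $D$ and $\tilde\tau\tilde g\tilde\tau^{-1}=\tilde g^{-1}$. Then $\tilde g^{-1}$, hence $\tilde g$, is also the identity on $e+D$, so $\tilde g$ fixes every point of $(D\cup(e+D))+\mathbb Z^2$. The radius of $D$ is at least $\frac{\sqrt2}4$, and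 on each of the lines $x-y\in\mathbb Z$ and $x+y\in\mathbb Z$ the points of $\mathbb Z^2$ and of $e+\mathbb Z^2$ alternate with spacing $\frac{\sqrt2}2$. So these lines are covered by the discs and are fixed pointwise. They cut the plane into open squares of diagonal $1$. The homeomorphism $\tilde g$ fixes the boundary of each square pointwise, so it maps the bounded complementary component of that boundary, which is the open square, onto itself. Hence $\|\tilde g^{\,n}\|\le1$ for all $n$ and $\mathrm{Rot}(\tilde g)=\{0\}$. The two discs, each of which must be large, touch and imprison all orbits.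

The definition of $H^-(g)$ asks for less than $\tilde g=\mathrm{id}$ on $D$. The map $\tilde g^{-n}\tilde u\tilde g^{\,n}$ is supported in $\tilde g^{-n}(D)+\mathbb Z^2$ and preserves each translate of $\tilde g^{-n}(D)$. So it is enough that the sets $\tilde g^{-n}(D)$ have bounded diameter, and this certainly holds if $\tilde g^{-1}$ contracts $D$ into a small disc $B\subset D$. Reversibility then says that $\tilde g$ contracts $e+D$ into $e+B$. Nothing needs to be fixed on the large discs.

Here is how to build such a $g$. Start with a $\tilde g_0$ like $\tilde g_1$ that is reversed by $\tilde\tau$ and is the identity on the small disc $B$. Let $\tilde q$ be supported near $D$ and blow $B$ up to $D$. Then set $\tilde g=\tilde q\,\tilde g_0\,(\tilde\tau\tilde q^{-1}\tilde\tau^{-1})$. The factor $\tilde q$ makes $\tilde g^{-1}$ contract $D$, and the last factor is forced by the symmetry. The rotation set of $\tilde g$ stays large if the points that produce rotation vectors of $\tilde g_0$ are outside the supports of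 $\tilde q$ and $\tilde\tau\tilde q\tilde\tau^{-1}$. It remains to fit the sizes.

## 5. The diffeomorphisms $g_0$, $q$, $u$ and the pair $(f,g)$

Let
$$B=\{|z|\le\tfrac1{16}\},\qquad D=\{|z|\le0.36\},\qquad D'=\{|z|\le0.38\}.$$
Since $2\cdot0.38<1$, the integer translates of $D'$ are pairwise disjoint. The other numerical facts we use are
$$\tfrac{\sqrt2}4<0.355,\qquad 0.38<0.395<\tfrac{\sqrt{10}}8,\qquad 0.38+\tfrac1{16}<\tfrac{\sqrt2}2 . \tag{8}$$
(Squares: $\frac18=0.125<0.355^2=0.126025$; $0.395^2=0.156025<\frac{10}{64}=0.15625$; $0.4425^2<0.2<\frac12$.)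

**The map $g_0$.** We replace the cosine by a wave with a flat zero near $0$ and plateaus at $\pm1$. Let $\varphi:\mathbb R\to\mathbb R$ be $C^\infty$ with
$$\varphi(t+\tfrac12)=-\varphi(t),\qquad\varphi=0\text{ on }[0,\tfrac1{16}]\cup[\tfrac7{16},\tfrac12],\qquad\varphi=1\text{ on }[\tfrac18,\tfrac38].$$
To get it, choose a smooth function on $[0,\frac12]$ with the last two properties and extend by the first; the pieces glue smoothly because they vanish near the gluing points. Then $\varphi$ is $1$-periodic. For $t\in[-\frac1{16},0]$ we have $\varphi(t)=-\varphi(t+\frac12)=0$, so $\varphi=0$ on $[-\frac1{16},\frac1{16}]$. Finally $\varphi(\frac18)=\varphi(\frac38)=1$, $\varphi(-\frac18)=-\varphi(\frac38)=-1$ and $\varphi(-\frac38)=-\varphi(\frac18)=-1$. Put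
$$\tilde h(x,y)=(x+\varphi(y),\,y),\qquad\tilde k(x,y)=(x,\,y+\varphi(x)),\qquad\tilde g_0=\tilde h\tilde k\tilde h .$$
As in Section 3, $\varphi(y-\frac12)=-\varphi(y)$ gives $\tilde\tau\tilde h\tilde\tau^{-1}=\tilde h^{-1}$ and $\tilde\tau\tilde k\tilde\tau^{-1}=\tilde k^{-1}$, hence
$$\tilde\tau\tilde g_0\tilde\tau^{-1}=\tilde g_0^{-1}. \tag{9}$$
If $(x,y)\in B$ then $|x|,|y|\le\frac1{16}$, so $\tilde h$ and $\tilde k$ fix $(x,y)$. Thus $\tilde g_0=\mathrm{id}$ on $B$.

**The map $q$.** We need a radial diffeomorphism with $\tilde q(B)=D$, supported in $D'+\mathbb Z^2$. Let $\rho:[0,\infty)\to[0,\infty)$ be $C^\infty$ with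
$$\rho'>0,\qquad\rho(r)=5.76\,r\text{ on }[0,\tfrac1{16}],\qquad\rho(r)=r\text{ for }r\ge0.38 .$$
Note that $\rho(\frac1{16})=0.36$. To construct $\rho$, put $\delta=\frac1{1000}$ and $\sigma=5.76\,\chi_1+\chi_2+c\,\psi$ with smooth functions as follows: $\chi_1$ has values in $[0,1]$, equals $1$ on $[0,\frac1{16}+\frac\delta2]$ and $0$ beyond $\frac1{16}+\delta$; $\chi_2$ has values in $[0,1]$, equals $0$ before $0.38-\delta$ and $1$ on $[0.38-\frac\delta2,\infty)$; $\psi$ is positive on $(\frac1{16}+\frac\delta2,\,0.38-\frac\delta2)$ and $0$ elsewhere; and $c>0$ is a constant. Then $\sigma>0$ everywhere, $\sigma=5.76$ on $[0,\frac1{16}]$, and $\sigma=1$ on $[0.38,\infty)$. Over $[\frac1{16},0.38]$ the first two terms have integral at most $6.76\,\delta<0.02$, so we can choose $c>0$ such that $\int_{1/16}^{0.38}\sigma=0.02$. Then $\rho(r)=\int_0^r\sigma$ satisfies $\rho(0.38)=0.36+0.02=0.38$, and has all the required properties.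

Let $\tilde q(z)=\rho(|z|)\,z/|z|$ on $D'$, with $\tilde q(0)=0$; extend it $\mathbb Z^2$-equivariantly to $D'+\mathbb Z^2$, and let $\tilde q=\mathrm{id}$ elsewhere. It is linear near $0$, and away from $0$ its radial derivative $\rho'$ and tangential stretch $\rho(r)/r$ are positive. Since $\rho$ maps $[0,0.38]$ increasingly onto itself and agrees with $r$ beyond $0.38$, $\tilde q$ is a $C^\infty$ diffeomorphism, and $\tilde q(B)=D$.

**The map $u$.** We want the half-turn on a disc containing $(\pm\frac14,\pm\frac14)$, tapered off inside $D$. Let $\theta:[0,\infty)\to\mathbb R$ be smooth with $\theta=\pi$ on $[0,0.355]$ and $\theta=0$ on $[0.36,\infty)$. Let $\tilde u(z)=R_{\theta(|z|)}z$ on $D$, where $R_\alpha$ is the rotation by the angle $\alpha$; extend equivariantly to $D+\mathbb Z^2$, and by the identity elsewhere. It is smooth, it preserves each disc $D+m$ with $m\in\mathbb Z^2$, and its inverse is given by $-\theta$.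

**The pair.** Set
$$\tilde g=\tilde q\,\tilde g_0\,\tilde\tau\,\tilde q^{-1}\,\tilde\tau^{-1},\qquad\tilde f=\tilde\tau\,\tilde u .$$
All factors commute with integer translations and are lifts of $C^\infty$ diffeomorphisms of $T^2$. These are isotopic to the identity: for $h,k$ use $s\varphi$, for $q$ use $(1-s)r+s\rho(r)$ (whose derivative is positive), for $u$ use $s\theta$, for $\tau$ use $T_{se}$, with $0\le s\le1$. So $f$ and $g$ are $C^\infty$ diffeomorphisms in $\mathrm{Homeo}_0(T^2)$.

## 6. Proof of Theorem 2: large rotation sets and cancellation in $(\tilde f\tilde g^{\,n})^2$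

**Step 1: $\mathrm{Rot}(\tilde f)\supseteq[0,1]^2$.** This step shows that $f$ satisfies the hypothesis. The points $(\pm\frac14,\pm\frac14)$ have norm $\frac{\sqrt2}4<0.355$, so $\tilde u(z)=-z$ there, and the computation (7) applies: $\mathrm{Rot}(\tilde f)$ contains $(0,0),(1,0),(0,1),(1,1)$, hence by convexity the square.

**Step 2: $\mathrm{Rot}(\tilde g)\supseteq[-2,2]\times[-1,1]$.** This step shows that inserting $q$ has not destroyed the rotation of $g_0$. Let $p=(x,y)$ with $x=\pm\frac38$ and $y=\pm\frac18$ (four points). The point of $\mathbb Z^2$ nearest to $p$ is $0$, at distance $\frac{\sqrt{10}}8$. Modulo $\mathbb Z^2$, the point $p-e$ has coordinates $\mp\frac18$ and $\mp\frac38$, so its distance to $\mathbb Z^2$ is also $\frac{\sqrt{10}}8$. By (8) this exceeds $0.38$, so neither $p$ nor $p-e$ lies in $D'+\mathbb Z^2$, and $\tilde q^{\pm1}$ fixes all integer translates of $p$ and of $p-e$.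

Consequently $\tilde\tau\tilde q^{-1}\tilde\tau^{-1}(p)=\tilde q^{-1}(p-e)+e=p$, and $\tilde g(p)=\tilde q\,\tilde g_0(p)$. The numbers $\varphi(y)=\mathrm{sgn}\,y$ and $\varphi(x)=\mathrm{sgn}\,x$ are integers and $\varphi$ is $1$-periodic, so
$$(x,y)\xrightarrow{\ \tilde h\ }(x+\varphi(y),\,y)\xrightarrow{\ \tilde k\ }(x+\varphi(y),\,y+\varphi(x))\xrightarrow{\ \tilde h\ }(x+2\varphi(y),\,y+\varphi(x)).$$
Thus $\tilde g_0(p)$ is an integer translate of $p$, and $\tilde q$ fixes it. Therefore $\tilde g(p)=p+(2\,\mathrm{sgn}\,y,\ \mathrm{sgn}\,x)$. The four sign choices give $(\pm2,\pm1)\in\mathrm{Rot}(\tilde g)$, and convexity gives the rectangle.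

**Step 3: $\tilde\tau\tilde g\tilde\tau^{-1}=\tilde g^{-1}=\tilde\tau^{-1}\tilde g\tilde\tau$.** This is the time reversal. Since $\tilde\tau^2$ commutes with $\tilde q^{-1}$, using (9),
$$\tilde\tau\tilde g\tilde\tau^{-1}=(\tilde\tau\tilde q\tilde\tau^{-1})(\tilde\tau\tilde g_0\tilde\tau^{-1})(\tilde\tau^2\tilde q^{-1}\tilde\tau^{-2})=\tilde\tau\tilde q\tilde\tau^{-1}\;\tilde g_0^{-1}\;\tilde q^{-1}=\tilde g^{-1}.$$
As $\tilde\tau^{-1}\tilde g\tilde\tau$ is $\tilde\tau\tilde g\tilde\tau^{-1}$ conjugated by the integer translation $\tilde\tau^{2}$, it is also $\tilde g^{-1}$.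

**Step 4: $\tilde g^{-n}(D)\subseteq B$ for all $n\ge1$.** This is the contraction that will localize the conjugates of $u$. By Step 3, $\tilde g^{-1}=(\tilde\tau\tilde q\tilde\tau^{-1})\,\tilde g_0^{-1}\,\tilde q^{-1}$; we follow $D$ through the three factors. First, $\tilde q^{-1}(D)=B$. Next, $\tilde g_0^{-1}$ is the identity on $B$. Finally, $\tilde\tau\tilde q\tilde\tau^{-1}$ is the identity off $e+D'+\mathbb Z^2$. The points of $e+\mathbb Z^2$ are at distance at least $\frac{\sqrt2}2$ from $0$, so points of $B$ are at distance at least $\frac{\sqrt2}2-\frac1{16}>0.38$ from $e+\mathbb Z^2$ by (8), and the third factor fixes $B$ pointwise. Hence $\tilde g^{-1}(D)=B\subset D$. Inductively, $\tilde g^{-(n+1)}(D)=\tilde g^{-n}(B)\subseteq\tilde g^{-n}(D)\subseteq B$.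

**Step 5: the square of $F_n=\tilde f\tilde g^{\,n}$.** We write it as an integer translation times two localized maps. By Step 3,
$$F_n^2=\tilde\tau\tilde u\tilde\tau\,(\tilde\tau^{-1}\tilde g^{\,n}\tilde\tau)\,\tilde u\tilde g^{\,n}=\tilde\tau\tilde u\tilde\tau\;\tilde g^{-n}\tilde u\tilde g^{\,n}=T_{(1,1)}\,a\,b_n,\qquad a=\tilde\tau\tilde u\tilde\tau^{-1},\quad b_n=\tilde g^{-n}\tilde u\tilde g^{\,n},$$
because $\tilde\tau\tilde u\tilde\tau=\tilde\tau\tilde u\tilde\tau^{-1}\,\tilde\tau^2=a\,T_{(1,1)}$. The map $a$ preserves each disc $e+D+m$, $m\in\mathbb Z^2$, and is the identity elsewhere. The map $b_n$ preserves each set $\tilde g^{-n}(D)+m$, which lies in $B+m$ by Step 4, and is the identity elsewhere. Two points, one in $e+\mathbb Z^2$ and one in $\mathbb Z^2$, are at distance at least $\frac{\sqrt2}2>0.36+\frac1{16}$, so the sets $e+D+\mathbb Z^2$ and $B+\mathbb Z^2$ are disjoint. Hence $a$ and $b_n$ have disjoint supports, each preserves its own, and they commute.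

**Step 6: $\mathrm{Rot}(F_n)=\{e\}$.** We iterate. Since $T_{(1,1)}$, $a$ and $b_n$ commute with one another, $F_n^{2j}=T_{j(1,1)}\,a^jb_n^{\,j}$ for all $j\ge1$. A point $z\in e+D+m$ is fixed by $b_n$ and stays under $a^j$ in that disc, of diameter $0.72$. A point $z\in B+m$ is moved by $b_n^{\,j}$ only inside $B+m$, of diameter $\frac18$, and is then fixed by $a^j$. All other points are fixed by both. So $|a^jb_n^{\,j}(z)-z|\le0.72$ for all $z$ and $j$, and
$$\Big|\tfrac1j\big(F_n^{2j}(z)-z\big)-(1,1)\Big|\le\tfrac{0.72}j .$$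
Hence $\mathrm{Rot}(F_n^2)=\{(1,1)\}$, and by (2) $\mathrm{Rot}(F_n)=\{(\frac12,\frac12)\}$, for every $n\ge1$. Dividing by $n$, $\frac1n\mathrm{Rot}(\tilde f\tilde g^{\,n})\to\{0\}$, while $\mathrm{Rot}(\tilde g)\supseteq[-2,2]\times[-1,1]$. $\blacksquare$

The commutation of $a$ and $b_n$ is what makes $\mathrm{Rot}(F_n)$ exactly a point. If we only wanted the limit equality to fail, we could stop after Step 4 and quote Theorem 3(b). By Step 3 its hypothesis holds with $m=0$. And $u\in H^-(g)$, because $\|\tilde g^{-n}\tilde u\tilde g^{\,n}\|$ is at most $0.72$ for $n=0$ and at most $\frac18$ for $n\ge1$.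

## 7. One map $g$, both behaviors

Fix the map $g$ of Theorem 2 and vary $f$. By Theorem 3(a), the limit equality holds for every $f\in H^+(g)\cup H^-(g)$, with error at most $C/n$. By Theorem 3(b) with $m=0$, it fails for every $f$ in the coset $\tau H^-(g)$, since $\mathrm{Rot}(\tilde g)$ is not a single point; for those $f$ the limit is $\{0\}$. This coset contains the map $f=\tau u$ of Theorem 2, whose rotation set has non-empty interior.
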